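\title{Maximal subsemigroups of $\Omega^\Omega$ that contain no maximal subsemigroup of $\operatorname{Sym}(\Omega)$}

\begin{abstract}
For every infinite set $\Omega$ we construct a maximal subsemigroup of the semigroup $\Omega^\Omega$ of all mappings $\Omega\to\Omega$ that contains no maximal subsemigroup of the symmetric group $\operatorname{Sym}(\Omega)$. The example has the form $M_F=\{f: Af\in F\Rightarrow A\in F\}$ for an explicit filter $F$ on $\Omega$. We characterize the filters $F$ with all members of cardinality $|\Omega|$ for which $M_F$ is maximal. When $F$ is an intersection of finitely many ultrafilters, one of them uniform, $M_F$ is maximal, and it contains a maximal subsemigroup of $\operatorname{Sym}(\Omega)$ exactly when the ultrafilters are pairwise isomorphic. It follows that there are $2^{2^{|\Omega|}}$ examples, even up to conjugacy.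
\end{abstract}

\section{Introduction}

Let $\Omega$ be an infinite set, let $\Omega^\Omega$ be the semigroup of all mappings $\Omega\to\Omega$ under composition, and let $\operatorname{Sym}(\Omega)$ be the group of all permutations of $\Omega$. For a subsemigroup $T$ of a semigroup $S$ and $s\in S$, let $\langle T,s\rangle$ be the set of all finite products of elements of $T\cup\{s\}$. We call $T$ a \emph{maximal subsemigroup} of $S$ if $T\neq S$ and $\langle T,s\rangle=S$ for every $s\in S\setminus T$; equivalently, $T\ne S$ and no subsemigroup lies strictly between $T$ and $S$. The definition is the same when $S$ is a group; in particular, no inverses are taken in forming $\langle T,s\rangle$. The following question comes from the paper \cite{EMP} of East, Mitchell and P\'eresse.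

\medskip
\noindent\textbf{Question.} \emph{Is there a maximal subsemigroup of $\Omega^\Omega$ that contains no maximal subsemigroup of $\operatorname{Sym}(\Omega)$?}
\medskip

The question concerns the permutations in a maximal subsemigroup $M$ of $\Omega^\Omega$. If $M$ contains a maximal subsemigroup $T$ of $\operatorname{Sym}(\Omega)$, then $M\cap\operatorname{Sym}(\Omega)$ lies between $T$ and $\operatorname{Sym}(\Omega)$ and so equals one of them. A negative answer would therefore say that maximality passes from $M$ to its permutations.

For a finite set with at least two points this is what happens. Let $S$ be the symmetric group of such a set and let $M$ be maximal in the semigroup of all mappings. If $S\subseteq M$, then $M$ contains any subsemigroup of $S$ that is maximal under inclusion among the proper ones. Otherwise let $G=M\cap S$ and $s\in S\setminus G$. Every $r\in S$ is a product of elements of $M\cup\{s\}$, and on a finite set all factors of a permutation are permutations. So $\langle G,s\rangle=S$, and $G$ is maximal in $S$. (It is not empty, since otherwise $s=1$ would generate $S$.)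

This argument breaks down for infinite sets, where a permutation can be a product of maps that are not permutations: on $\mathbb N$, the map $n\mapsto n+1$ followed by $n\mapsto\max(n-1,0)$ is the identity. We exploit such products to show that the answer to the question is yes.

Put $\kappa=|\Omega|$. We write maps on the right and compose from left to right, so $Af$ is the image of $A\subseteq\Omega$ under $f$ and $x(fg)=(xf)g$; the opposite convention changes neither the subsemigroups nor what they generate. A \emph{filter} on $\Omega$ is a family $F$ of subsets of $\Omega$ that contains $\Omega$, does not contain $\emptyset$, and is closed under finite intersections and under supersets. One thinks of the members of $F$ as the large sets. Put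
\[
M_F=\{f\in\Omega^\Omega : \text{for all } A\subseteq\Omega,\ Af\in F \text{ implies } A\in F\}.
\]
Thus $M_F$ consists of the maps under which only large sets have large images.

\begin{theorem}\label{thm:main}
Fix $a\in\Omega$ and a partition $\Omega\setminus\{a\}=\bigsqcup_{k\in\mathbb N}\Omega_k$ with $|\Omega_k|=\kappa$ for all $k$. Let
\[
B_n=\{a\}\cup\bigcup_{k\ge n}\Omega_k,\qquad F=\{A\subseteq\Omega: A\supseteq B_n \text{ for some } n\}.
\]
Then $M_F$ is a maximal subsemigroup of $\Omega^\Omega$, and $M_F$ contains no maximal subsemigroup of $\operatorname{Sym}(\Omega)$.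
\end{theorem}

The family $F$ is a filter because the sets $B_n$ decrease and contain $a$. A set is large when it contains the point $a$ and also a tail $\bigcup_{k\ge n}\Omega_k$. The tails leave room inside every large set, and this makes $M_F$ maximal. A permutation in $M_F$ has to respect both the point and the tails, so the permutations in $M_F$ lie properly inside the stabilizer of $a$, and this rules out a maximal subsemigroup of $\operatorname{Sym}(\Omega)$.

Section~\ref{sec:monoid} contains the basic properties of $M_F$ and works out the countable case by hand. Section~\ref{sec:criterion} gives a criterion for the maximality of $M_F$ (Theorem~\ref{thm:criterion}), and Section~\ref{sec:proof} deduces Theorem~\ref{thm:main}. Section~\ref{sec:ultra} decides the question for finite intersections of ultrafilters, one of them uniform (Theorem~\ref{thm:ultra}), and Section~\ref{sec:count} counts the examples (Corollary~\ref{cor:count}).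

We work in ZFC, and $\mathbb N=\{0,1,2,\dots\}$. Since $\kappa+\kappa=\kappa\cdot\aleph_0=\kappa$, every set of size $\kappa$ splits into two sets of size $\kappa$, and a nonempty countable union of sets of size $\kappa$ has size $\kappa$.

\section{The monoid of a filter}\label{sec:monoid}

For a family $F$ of subsets of $\Omega$ and $s\in\operatorname{Sym}(\Omega)$ put $Fs=\{Xs:X\in F\}$. The identity map is denoted by $1$.

\begin{lemma}\label{lem:basic}
Let $F$ be a filter on $\Omega$.
\begin{enumerate}
\item[(a)] $M_F$ is a subsemigroup of $\Omega^\Omega$, and $1\in M_F$.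
\item[(b)] If $f\in\Omega^\Omega$ and $\Omega f\subseteq A$ for some $A\notin F$, then $f\in M_F$.
\item[(c)] A permutation $s$ lies in $M_F$ if and only if $F\subseteq Fs$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $f,g\in M_F$ and $(Af)g\in F$, then $Af\in F$, and then $A\in F$.

(b) No subset of $A$ lies in $F$, so no image $Ef$ lies in $F$, and the condition defining $M_F$ is vacuous.

(c) Every $X\subseteq\Omega$ has the form $As$ with $A=Xs^{-1}$. So $s\in M_F$ says that $Xs^{-1}\in F$ for all $X\in F$, that is, $X\in Fs$ for all $X\in F$.
\end{proof}

Part (b) supplies $M_F$ with many maps at no cost, none of them a permutation. The next lemma is our only tool for excluding maximal subsemigroups of $\operatorname{Sym}(\Omega)$.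

\begin{lemma}\label{lem:sandwich}
Let $M\subseteq\Omega^\Omega$, and let $H$ be a subsemigroup with $M\cap\operatorname{Sym}(\Omega)\subsetneq H\subsetneq\operatorname{Sym}(\Omega)$. Then $M$ contains no maximal subsemigroup of $\operatorname{Sym}(\Omega)$.
\end{lemma}

\begin{proof}
Let $T\subseteq M$ be a subsemigroup of $\operatorname{Sym}(\Omega)$, and pick $s\in H\setminus M$. Then $s\notin T$ and $\langle T,s\rangle\subseteq H\neq\operatorname{Sym}(\Omega)$, so $T$ is not maximal.
\end{proof}

So we look for a maximal $M$ and a permutation $s\notin M$ that generates a proper subsemigroup of $\operatorname{Sym}(\Omega)$ together with the permutations in $M$, although it generates everything together with $M$. The countable case of Theorem~\ref{thm:main} shows how this happens.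

\begin{example}\label{ex:countable}
Let $\Omega=\{a\}\cup(\mathbb N\times\mathbb N)$ and let $\Omega_k=\{k\}\times\mathbb N$ be the $k$th column. A set is in $F$ when it contains $a$ and all columns from some point on. Let $s$ fix $a$ and interchange the coordinates: $(k,m)s=(m,k)$. The set $A=\{a\}\cup\{(k,m):m\ge1\}$ omits a point of every column, so $A\notin F$, while $As=B_1\in F$. Hence $s\notin M_F$. We shall see in Section~\ref{sec:proof} that every permutation in $M_F$ fixes $a$, so these permutations and $s$ generate only permutations fixing $a$. Nevertheless $\langle M_F,s\rangle=\Omega^\Omega$.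

To see this, first spread $B_1$ over the whole of $\Omega$ by a map in $M_F$. Let $g$ be the identity on $B_2$, and put
\[
(1,2m)g=(0,m),\qquad (1,2m+1)g=(1,m),\qquad (0,m)g=(0,0).
\]
Then $B_1g=\Omega$. The map $g$ fixes $B_2$ pointwise and sends $\Omega\setminus B_2$ into itself, so $Dg\cap B_2=D\cap B_2$ for every $D\subseteq\Omega$. If $Dg\in F$, then $D\cap B_2\in F$ and $D\in F$. Thus $g\in M_F$. Now $sg$ maps $A$ onto $\Omega$, and we invert it on the left: let $af=a$ and
\[
(0,m)f=(2m,1),\qquad (1,m)f=(2m+1,1),\qquad (k,m)f=(m,k)\quad(k\ge2).
\]
Then $\Omega f\subseteq A$ and $fsg=1$. Indeed $a$ is fixed by all three maps, $(0,m)\mapsto(2m,1)\mapsto(1,2m)\mapsto(0,m)$, $(1,m)\mapsto(2m+1,1)\mapsto(1,2m+1)\mapsto(1,m)$, and $(k,m)\mapsto(m,k)\mapsto(k,m)\mapsto(k,m)$ for $k\geq2$. For an arbitrary $t\in\Omega^\Omega$ we get $t=(tf)\,s\,g$, and $tf\in M_F$ by Lemma~\ref{lem:basic}(b) because its image lies in $A$. All information about $t$ is carried by the factor $tf$, which is not a permutation.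
\end{example}

\section{A criterion for maximality}\label{sec:criterion}

The last step of Example~\ref{ex:countable} works in general.

\begin{lemma}\label{lem:factor}
Let $F$ be a filter, $h\in\Omega^\Omega$, $A\notin F$ and $g\in M_F$, and suppose that $(Ah)g=\Omega$. Then $\langle M_F,h\rangle=\Omega^\Omega$.
\end{lemma}

\begin{proof}
For each $x\in\Omega$ choose a point $xf\in A$ with $(xf)hg=x$. This defines $f$ with $\Omega f\subseteq A$ and $fhg=1$. For $t\in\Omega^\Omega$ we have $t=(tf)hg$, and $tf\in M_F$ by Lemma~\ref{lem:basic}(b).
\end{proof}

A map $h\notin M_F$ comes with a set $A\notin F$ such that $Ah\in F$. So $M_F$ is maximal as soon as it is proper and every $B\in F$ is mapped onto $\Omega$ by some $g\in M_F$. Such a $g$ has a section $\psi:\Omega\to B$, and the criterion is most easily tested on $\psi$: it says that $\Omega$ can be copied into any large set so that large sets stay large.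

\begin{theorem}\label{thm:criterion}
Let $F$ be a filter on $\Omega$ all of whose members have cardinality $\kappa$. Then $M_F$ is a maximal subsemigroup of $\Omega^\Omega$ if and only if
\begin{enumerate}
\item[$(*)$] for every $B\in F$ there is an injection $\psi:\Omega\to B$ with $X\psi\in F$ for all $X\in F$.
\end{enumerate}
Moreover $M_F$ determines $F$: a set $A$ lies in $F$ if and only if some $f\in\Omega^\Omega\setminus M_F$ has $\Omega f\subseteq A$.
\end{theorem}

\begin{proof}
Split $\Omega$ into two sets of size $\kappa$. They are disjoint, so one of them, say $D$, is not in $F$. For $B\in F$ let $h_B$ be a map that sends $D$ onto $B$ and $\Omega\setminus D$ into $B$; it exists since $0<|B|\le|D|$. Then $\Omega h_B=B$, and $h_B\notin M_F$ because $D\notin F$ and $Dh_B=B\in F$. In particular $M_F\neq\Omega^\Omega$. This also gives the last claim: if $A\in F$, then $h_A\notin M_F$ has image $A$, and if $A\notin F$, then all maps with image in $A$ lie in $M_F$ by Lemma~\ref{lem:basic}(b).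

\emph{Sufficiency.} Assume $(*)$. Let $h\notin M_F$, and take $A\notin F$ with $B=Ah\in F$. Let $\psi:\Omega\to B$ be as in $(*)$ and put $C=\Omega\psi$, so that $C\subseteq B$ and $C\in F$. Let $g=\psi^{-1}$ on $C$. We have to define $g$ on $\Omega\setminus C$ without letting these points help to make an image large. If $C\neq\Omega$, we pick $p\in\Omega\setminus C$ and let $g$ send all of $\Omega\setminus C$ to $p$; deleting $p$ from a large set leaves it large, because $\Omega\setminus\{p\}\supseteq C$ lies in $F$. We have $Bg\supseteq Cg=\Omega$, so by Lemma~\ref{lem:factor} it suffices to show that $g\in M_F$.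

Let $Eg\in F$. Put $Y=Eg$ if $C=\Omega$ and $Y=Eg\setminus\{p\}$ otherwise. Then $Y\in F$, hence $Y\psi\in F$ by $(*)$. Each $y\in Y$ has the form $y=xg$ with $x\in E$, and $x\in C$: this is trivial if $C=\Omega$, and otherwise follows from $y\ne p$. So $y=x\psi^{-1}$ and $y\psi=x\in E$. Thus $Y\psi\subseteq E$, and $E\in F$.

\emph{Necessity.} Assume that $M_F$ is maximal, let $B\in F$, and put $h=h_B$. The surjection $h_\Omega$ is a product of elements of $M_F\cup\{h\}$, and $h$ occurs in this product since $h_\Omega\notin M_F$. Split the product at the last occurrence of $h$ to write $h_\Omega=vhu$ with $v\in\Omega^\Omega$ and $u\in M_F$, where an empty product is read as $1$. Then $\Omega=\Omega vhu\subseteq(\Omega h)u=Bu$. For each $x\in\Omega$ choose $x\psi\in B$ with $(x\psi)u=x$. The map $\psi:\Omega\to B$ is injective since $\psi u=1$. If $X\in F$, then $(X\psi)u=X\in F$, and so $X\psi\in F$ because $u\in M_F$.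
\end{proof}

\begin{remark}\label{rem:small}
The hypothesis on cardinalities excludes no maximal $M_F$. The proof of necessity does not use it and produces an injection $\Omega\to B$ for every $B\in F$; so if $F$ has a member of size less than $\kappa$, then $M_F$ is not maximal. For instance, let $F=\{A:a\in A\}$. The constant map with value $a$ is not in $M_F$, and adjoining it to $M_F$ adds only constant maps, so a transposition $(a\ b)$, which maps $\{b\}\notin F$ to $\{a\}\in F$, is not generated.
\end{remark}

In our applications $(*)$ comes from a simpler condition: every large set can spare $\kappa$ points.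

\begin{corollary}\label{cor:room}
Let $F$ be a filter on $\Omega$ such that
\begin{enumerate}
\item[$(**)$] every $B\in F$ contains some $C\in F$ with $|B\setminus C|=\kappa$.
\end{enumerate}
Then $F$ satisfies $(*)$, and $M_F$ is a maximal subsemigroup of $\Omega^\Omega$.
\end{corollary}

\begin{proof}
By $(**)$ all members of $F$ have size $\kappa$. Given $B$ and $C$ as in $(**)$, let $\psi$ be the identity on $C$ and map $\Omega\setminus C$ injectively into $B\setminus C$. Then $\psi:\Omega\to B$ is injective, and $X\psi\supseteq X\cap C\in F$ for $X\in F$. Apply Theorem~\ref{thm:criterion}.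
\end{proof}

\begin{example}\label{ex:least}
Let $X\subseteq\Omega$ have size $\kappa$ and let $F=\{A:A\supseteq X\}$.

If $X=\Omega$, then $(*)$ holds with $\psi=1$, although $(**)$ fails. Here $M_F$ consists of the permutations and the maps that are not surjective: these lie in $M_F$ by Lemma~\ref{lem:basic}, while a surjection $f$ with $xf=yf$ and $x\neq y$ maps $\Omega\setminus\{x\}$ onto $\Omega$. This maximal subsemigroup contains all of $\operatorname{Sym}(\Omega)$.

If $X\neq\Omega$, then $(*)$ fails for $B=X$: from $X\psi\in F$ and $X\psi\subseteq X$ we get $X\psi=X$, and an injection $\psi:\Omega\to X$ has no value left for the points outside $X$.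

Together with Remark~\ref{rem:small} this shows that $\{\Omega\}$ is the only filter with a least member for which $M_F$ is maximal. This is why Theorem~\ref{thm:main} uses an infinite decreasing chain of sets $B_n$.
\end{example}

\section{Proof of Theorem~\ref{thm:main}}\label{sec:proof}

\emph{Maximality.} Let $B\in F$, say $B\supseteq B_n$. Then $C=B_{n+1}$ lies in $F$, is contained in $B$, and $B\setminus C\supseteq\Omega_n$ has size $\kappa$. So $(**)$ holds, and $M_F$ is maximal by Corollary~\ref{cor:room}.

\emph{The permutations in $M_F$.} Let $H=\{s\in\operatorname{Sym}(\Omega):as=a\}$, a proper subgroup of $\operatorname{Sym}(\Omega)$. By Lemma~\ref{lem:sandwich} it suffices to show that $M_F\cap\operatorname{Sym}(\Omega)\subsetneq H$.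

The intersection of all members of $F$ is $\bigcap_nB_n=\{a\}$. Let $s\in M_F$ be a permutation. The point $as$ lies in every member of $Fs$, and $F\subseteq Fs$ by Lemma~\ref{lem:basic}(c). So $as$ lies in every member of $F$, and $as=a$. Thus $M_F\cap\operatorname{Sym}(\Omega)\subseteq H$.

For the strict inclusion, let $s\in H$ map $\bigcup_{k\text{ odd}}\Omega_k$ bijectively onto $\bigcup_{k\ge1}\Omega_k$ and $\bigcup_{k\text{ even}}\Omega_k$ bijectively onto $\Omega_0$; all four sets have size $\kappa$. The set $A=\{a\}\cup\bigcup_{k\text{ odd}}\Omega_k$ is disjoint from $\Omega_k$ for every even $k$, so it contains no $B_n$ and $A\notin F$. But $As=B_1\in F$. Hence $s\in H\setminus M_F$, and the proof is complete. \qed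

\section{Finite intersections of ultrafilters}\label{sec:ultra}

The filter of Theorem~\ref{thm:main} is the intersection of two filters of different kinds, one given by a point and one by tails. For finite intersections of ultrafilters, a difference in kind is exactly what decides the question.

An \emph{ultrafilter} on $\Omega$ is a filter $U$ such that $A\in U$ or $\Omega\setminus A\in U$ for every $A\subseteq\Omega$. We use two consequences of the definition.
\begin{enumerate}
\item[(U1)] If $X_1\cup\dots\cup X_m\in U$, then some $X_i\in U$. (Otherwise all complements $\Omega\setminus X_i$ lie in $U$, and their intersection with $X_1\cup\dots\cup X_m$ is empty.)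
\item[(U2)] If $U\subseteq V$ are ultrafilters, then $U=V$. (If $A\in V\setminus U$, then $\Omega\setminus A\in U\subseteq V$, so $\emptyset\in V$.)
\end{enumerate}
The \emph{principal} ultrafilter at $x\in\Omega$ is $\{A:x\in A\}$. An ultrafilter is \emph{uniform} if all its members have size $\kappa$; a uniform ultrafilter is not principal. The group $\operatorname{Sym}(\Omega)$ acts on the set of ultrafilters by $U\mapsto Us$, and $U,V$ are \emph{isomorphic} if $V=Us$ for some $s\in\operatorname{Sym}(\Omega)$. Permutations preserve cardinalities, so an ultrafilter isomorphic to a uniform one is uniform.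

\begin{theorem}\label{thm:ultra}
Let $U_1,\dots,U_n$ be distinct ultrafilters on $\Omega$, with $U_1$ uniform, let $F=U_1\cap\dots\cap U_n$, and let $K$ be the setwise stabilizer of $\{U_1,\dots,U_n\}$ in $\operatorname{Sym}(\Omega)$.
\begin{enumerate}
\item[(1)] $M_F$ is a maximal subsemigroup of $\Omega^\Omega$, and $M_F\cap\operatorname{Sym}(\Omega)=K$.
\item[(2)] $M_F$ contains a maximal subsemigroup of $\operatorname{Sym}(\Omega)$ if and only if $U_1,\dots,U_n$ are pairwise isomorphic. In that case $K$ itself is a maximal subsemigroup of $\operatorname{Sym}(\Omega)$.
\end{enumerate}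
\end{theorem}

Some $U_i$ has to be uniform for (1): if each $U_i$ has a member $X_i$ of size less than $\kappa$, then so does $F$, namely $X_1\cup\dots\cup X_n$, and $M_F$ is not maximal by Remark~\ref{rem:small}.

The proof treats ultrafilters much like points of $\Omega$. The next lemma shows that finitely many of them live on disjoint sets and can be moved independently.

\begin{lemma}\label{lem:uf}
Let $U$ be an ultrafilter, and let $U_1,\dots,U_n$ be distinct ultrafilters with $U_1$ uniform.
\begin{enumerate}
\item[(a)] If $U$ is uniform, every $X\in U$ contains some $Q\in U$ with $|X\setminus Q|=\kappa$.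
\item[(b)] If $r,s\in\operatorname{Sym}(\Omega)$ agree on some $R\in U$, then $Ur=Us$.
\item[(c)] There are pairwise disjoint sets $P_i\in U_i$ with $|\Omega\setminus(P_1\cup\dots\cup P_n)|=\kappa$.
\item[(d)] For each $j$ there is $s\in\operatorname{Sym}(\Omega)$ with $U_is=U_i$ for all $i\neq j$ and $U_js\notin\{U_1,\dots,U_n\}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Split $X$ into two sets of size $\kappa$. By (U1) one of them lies in $U$.

(b) For $X\in U$ we have $Xs\supseteq(X\cap R)s=(X\cap R)r\in Ur$. So $Us\subseteq Ur$, and (U2) applies.

(c) For $i\neq j$ choose $X_{ij}\in U_i\setminus U_j$, using (U2). Then $X_{ij}\setminus X_{ji}\in U_i$, because $X_{ji}\notin U_i$. Put $P_i'=\bigcap_{j\neq i}(X_{ij}\setminus X_{ji})\in U_i$, with $P_1'=\Omega$ if $n=1$. For $i\neq j$ the set $P_i'$ lies in $X_{ij}$ and $P_j'$ is disjoint from $X_{ij}$. Let $P_i=P_i'$ for $i\ge2$, and use (a) to choose $P_1\subseteq P_1'$ in $U_1$ with $|P_1'\setminus P_1|=\kappa$.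

(d) Take $P_i$ as in (c) and choose $Q\subseteq\Omega\setminus(P_1\cup\dots\cup P_n)$ with $|Q|=|P_j|$. Let $s$ interchange $P_j$ and $Q$ and fix all other points. For $i\neq j$ it agrees with $1$ on $P_i$, so $U_is=U_i$ by (b). Also $Q=P_js\in U_js$, while $Q$ lies in no $U_i$ because it is disjoint from $P_i\in U_i$.
\end{proof}

A group $G$ acting on a set $O$ is \emph{$m$-transitive} if for any two lists $x_1,\dots,x_m$ and $y_1,\dots,y_m$ of distinct elements of $O$ there is $g\in G$ with $x_ig=y_i$ for all $i$.

\begin{proposition}\label{prop:trans}
Let $O$ be the orbit of a uniform ultrafilter under $\operatorname{Sym}(\Omega)$. Then $O$ is infinite, and $\operatorname{Sym}(\Omega)$ is $m$-transitive on $O$ for every finite $m\ge1$.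
\end{proposition}

\begin{proof}
All members of $O$ are uniform. If $O$ were finite, Lemma~\ref{lem:uf}(d) applied to a list of all its members would move one of them out of $O$.

Let $V_1,\dots,V_m$ and $W_1,\dots,W_m$ be lists of distinct members of $O$, and choose $r_i\in\operatorname{Sym}(\Omega)$ with $V_ir_i=W_i$. We want to glue the $r_i$ into one permutation. By Lemma~\ref{lem:uf}(b) only the restriction of $r_i$ to a member of $V_i$ matters, so we need disjoint domains, disjoint images, and complements of the same size. By Lemma~\ref{lem:uf}(c) there are pairwise disjoint $P_i\in V_i$ and pairwise disjoint $Q_i\in W_i$ such that $\bigcup_iP_i$ and $\bigcup_iQ_i$ both have complements of size $\kappa$. Since $Q_ir_i^{-1}\in W_ir_i^{-1}=V_i$, the set $R_i=P_i\cap Q_ir_i^{-1}$ lies in $V_i$. We have $R_i\subseteq P_i$ and $R_ir_i\subseteq Q_i$. So the sets $R_i$ are pairwise disjoint, the sets $R_ir_i$ are pairwise disjoint, and $\Omega\setminus\bigcup_iR_i$ and $\Omega\setminus\bigcup_iR_ir_i$ have size $\kappa$. Let $s$ agree with $r_i$ on $R_i$ for each $i$ and map the first complement bijectively onto the second. Then $s\in\operatorname{Sym}(\Omega)$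 and $V_is=V_ir_i=W_i$ by Lemma~\ref{lem:uf}(b).
\end{proof}

The maximality of $K$ in Theorem~\ref{thm:ultra}(2) now follows from a fact about group actions.

\begin{proposition}\label{prop:stab}
Let a group $G$ act on an infinite set $O$, $m$-transitively for every finite $m\ge1$. Let $\Delta\subseteq O$ be finite and nonempty. Then $K=\{g\in G:\Delta g=\Delta\}$ is a maximal subsemigroup of $G$.
\end{proposition}

\begin{proof}
Let $n=|\Delta|$; an \emph{$n$-set} is a subset of $O$ with $n$ elements. By $n$-transitivity some $g\in G$ maps $\Delta$ to a different $n$-set, so the subgroup $K$ is proper. Let $s\in G\setminus K$ and $T=\langle K,s\rangle$. The difficulty is that $T$ is only a semigroup, so we may not use $s^{-1}$ as a factor. We therefore follow the $n$-sets that $T$ reaches from $\Delta$. Let $\mathcal D=\{\Delta t:t\in T\}$. It suffices to show that $\mathcal D$ contains all $n$-sets: then for $r\in G$ there is $t\in T$ with $\Delta r=\Delta t$, so $rt^{-1}\in K$ and $r\in Kt\subseteq T$.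

Put $j=|\Delta\cap\Delta s|$. Since $\Delta s\neq\Delta$, we have $j\le n-1$. Call two $n$-sets \emph{adjacent} if they have exactly $j$ common elements.

\emph{Step 1: every $n$-set $\Delta'$ adjacent to $\Delta$ is in $\mathcal D$.} The sets $\Delta\cap\Delta s$, $\Delta\setminus\Delta s$, $\Delta s\setminus\Delta$ have sizes $j$, $n-j$, $n-j$, and so do $\Delta\cap\Delta'$, $\Delta\setminus\Delta'$, $\Delta'\setminus\Delta$. By $(2n-j)$-transitivity some $k\in G$ maps the first three sets onto the second three, in this order. Then $\Delta k=\Delta$, so $k\in K$ and $sk\in T$, and $\Delta sk=\Delta'$.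

\emph{Step 2: every $n$-set $\Delta''$ adjacent to a member of $\mathcal D$ is in $\mathcal D$.} Let $\Delta''$ be adjacent to $\Delta t$ with $t\in T$. Then $\Delta''t^{-1}$ is adjacent to $\Delta$, so $\Delta''t^{-1}=\Delta t'$ with $t'\in T$ by Step 1, and $\Delta''=\Delta t't\in\mathcal D$.

\emph{Step 3: $\mathcal D$ is closed under exchanging one element.} Let $\Delta'\in\mathcal D$ and let $\Delta^*$ be an $n$-set with $|\Delta'\cap\Delta^*|=n-1$. Let $E$ consist of $j$ elements of $\Delta'\cap\Delta^*$, which is possible as $j\le n-1$, and $n-j$ elements of the infinite set $O\setminus(\Delta'\cup\Delta^*)$. Then $E$ is adjacent to both $\Delta'$ and $\Delta^*$, so Step 2 gives $E\in\mathcal D$ and then $\Delta^*\in\mathcal D$. (For $n=2$ and $j=0$, one passes from $\{1,2\}$ to $\{1,3\}$ through $\{4,5\}$.)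

Finally, $\Delta\in\mathcal D$ because $1\in K\subseteq T$, and any $n$-set $\Gamma$ is reached from $\Delta$ by replacing the elements of $\Delta\setminus\Gamma$, one at a time, by those of $\Gamma\setminus\Delta$.
\end{proof}

\begin{remark}
Step 3 needs room outside $\Delta'\cup\Delta^*$. In $\operatorname{Sym}(\{1,2,3,4\})$ the stabilizer of $\{1,2\}$ has order $4$ and lies in the stabilizer of the partition $\{\{1,2\},\{3,4\}\}$, which has order $8$. On the other hand, the proposition applies to $G=\operatorname{Sym}(\Omega)$ acting on $\Omega$, since a bijection between finite subsets of an infinite set extends to a permutation. So point stabilizers are maximal subsemigroups of $\operatorname{Sym}(\Omega)$. In particular the monoid $M_{\{\Omega\}}$ of Example~\ref{ex:least} contains one, and the group $H$ of Section~\ref{sec:proof} is one.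
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:ultra}]
Let $\Delta=\{U_1,\dots,U_n\}$, and take $P_i\in U_i$ as in Lemma~\ref{lem:uf}(c).

(1) We verify $(**)$. Let $B\in F$. By Lemma~\ref{lem:uf}(a) there is $Q\in U_1$ with $Q\subseteq B\cap P_1$ and $|(B\cap P_1)\setminus Q|=\kappa$. Put $C=Q\cup(B\setminus P_1)\subseteq B$. Then $C\supseteq Q\in U_1$ and $C\supseteq B\cap P_i\in U_i$ for $i\geq2$, so $C\in F$, and $B\setminus C=(B\cap P_1)\setminus Q$ has size $\kappa$. By Corollary~\ref{cor:room}, $M_F$ is maximal.

The only ultrafilters containing $F$ are the $U_i$. Indeed, let $V\supseteq F$ be an ultrafilter with $V\notin\Delta$, and choose $X_i\in U_i\setminus V$ by (U2). Then $X_1\cup\dots\cup X_n\in F\subseteq V$, which contradicts (U1). Now let $s\in M_F$ be a permutation. By Lemma~\ref{lem:basic}(c), $F\subseteq Fs=U_1s\cap\dots\cap U_ns$, so each $U_is$ contains $F$ and belongs to $\Delta$. The map $U\mapsto Us$ is injective and $\Delta$ is finite, so $\Delta s=\Delta$ and $s\in K$. Conversely, if $s\in K$, then $Fs=F$ and $s\in M_F$.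

(2) Suppose first that the $U_i$ are pairwise isomorphic. Then $\Delta$ lies in the orbit $O$ of $U_1$, and Propositions~\ref{prop:trans} and~\ref{prop:stab} show that $K$ is a maximal subsemigroup of $\operatorname{Sym}(\Omega)$. It is contained in $M_F$ by (1).

Suppose now that they are not. Let $\Delta_1$ be the set of those $U_i$ that are isomorphic to $U_1$, so $\Delta_1\neq\Delta$, and let $K_1$ be the setwise stabilizer of $\Delta_1$. We show that $K\subsetneq K_1\subsetneq\operatorname{Sym}(\Omega)$; then (1) and Lemma~\ref{lem:sandwich} finish the proof. An element of $K$ permutes $\Delta$ and sends each $U_i$ to an isomorphic ultrafilter, so it maps $\Delta_1$ onto itself; thus $K\subseteq K_1$. Lemma~\ref{lem:uf}(d) with some $U_j\notin\Delta_1$ gives a permutation that fixes every member of $\Delta_1$ and moves $U_j$ out of $\Delta$; it lies in $K_1\setminus K$. Lemma~\ref{lem:uf}(d) with $j=1$ gives a permutation that moves $U_1$ out of $\Delta$, and so is not in $K_1$.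
\end{proof}

\section{The number of examples}\label{sec:count}

The simplest way to obtain two non-isomorphic ultrafilters is to pair a uniform one with a principal one. This already gives as many examples as cardinality allows.

\begin{corollary}\label{cor:count}
For every infinite set $\Omega$ with $|\Omega|=\kappa$, there are exactly $2^{2^\kappa}$ maximal subsemigroups of $\Omega^\Omega$ that contain no maximal subsemigroup of $\operatorname{Sym}(\Omega)$. They form exactly $2^{2^\kappa}$ classes under conjugation by $\operatorname{Sym}(\Omega)$.
\end{corollary}

\begin{proof}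
Fix $a\in\Omega$. For a uniform ultrafilter $U$ let $F_U=\{A\in U:a\in A\}$, the intersection of $U$ with the principal ultrafilter at $a$. The latter is not uniform, so the two ultrafilters are not isomorphic. By Theorem~\ref{thm:ultra}, $M_{F_U}$ is maximal and contains no maximal subsemigroup of $\operatorname{Sym}(\Omega)$.

The filter $F_U$ determines $U$: we have $A\in U$ if and only if $A\cup\{a\}\in F_U$, where the backward implication uses (U1) and $\{a\}\notin U$. By the last part of Theorem~\ref{thm:criterion}, $M_{F_U}$ determines $F_U$. So distinct $U$ give distinct $M_{F_U}$. By Posp\'i\v{s}il's theorem there are $2^{2^\kappa}$ uniform ultrafilters on $\Omega$; see \cite[Theorem 7.6]{Jech}. This gives the lower bound. Since $|\Omega^\Omega|=\kappa^\kappa=2^\kappa$, the semigroup $\Omega^\Omega$ has at most $2^{2^\kappa}$ subsets, which gives the upper bound.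

Conjugation by a permutation is an automorphism of $\Omega^\Omega$ that maps $\operatorname{Sym}(\Omega)$ onto itself, so it permutes the subsemigroups in question. Each class has at most $|\operatorname{Sym}(\Omega)|\le2^\kappa$ members. If $\lambda$ is the number of classes, then $2^{2^\kappa}\le\lambda\cdot2^\kappa=\max(\lambda,2^\kappa)$, and $2^\kappa<2^{2^\kappa}$ forces $\lambda=2^{2^\kappa}$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{EMP}
J. East, J. D. Mitchell, and Y. P\'eresse,
\emph{Maximal subsemigroups of the semigroup of all mappings on an infinite set},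
arXiv:1104.2011 (2011).

\bibitem{Jech}
T. Jech, \emph{Set Theory}.

\end{thebibliography}
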